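# Preserved extreme points in projective tensor products

## 1. Rank-one matrices and the Euclidean disc

Take the plane $\mathbb R^2$ with its Euclidean norm and basis $e_0,e_1$. Identify $u\otimes v$ with the matrix $uv^{T}$, and let $\mathcal B$ be the convex hull of all $u\otimes v$ with $\|u\|_2,\|v\|_2\le 1$. This is a compact convex set of $2\times2$ matrices. The vector $e_0$ is an extreme point of the disc. Is $e_0\otimes e_0$ an extreme point of $\mathcal B$?

Suppose $e_0\otimes e_0=\frac12(z_1+z_2)$ with $z_1,z_2\in\mathcal B$. Write $z_1,z_2$ as convex combinations of elementary tensors and collect everything: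
$$e_0\otimes e_0=\sum_i\lambda_i\,u_i\otimes v_i,\qquad \lambda_i>0,\quad \sum_i\lambda_i=1,\quad \|u_i\|_2,\|v_i\|_2\le1 .$$
The upper left entry gives $1=\sum_i\lambda_i (u_i)_0(v_i)_0$. Each product is at most $1$, so each equals $1$. Hence $(u_i)_0=(v_i)_0=\pm1$, and then $u_i=v_i=\pm e_0$ because these vectors lie in the disc. So $u_i\otimes v_i=e_0\otimes e_0$ for every $i$, and $z_1=z_2=e_0\otimes e_0$. The answer is yes.

It is instructive to try to break this. For $t>0$ the vectors $e_0\pm te_1$ have norm $\sqrt{1+t^2}$, and
$$\frac{(e_0+te_1)\otimes(e_0\pm te_1)}{1+t^2}=\frac1{1+t^2}\begin{pmatrix}1&\pm t\\ t&\pm t^2\end{pmatrix}\in\mathcal B .$$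
The midpoint of the two is $\frac1{1+t^2}\begin{pmatrix}1&0\\ t&0\end{pmatrix}$. It misses $e_0\otimes e_0$ for two reasons: the entry $t$ in the lower left corner, and the factor $\frac1{1+t^2}$, which is the price of leaving the disc. Both obstacles will reappear.

The disc was not essential. For finite-dimensional $X,Y$, the set $B_X\otimes B_Y=\{u\otimes v:u\in B_X,v\in B_Y\}$ is compact, so its convex hull is compact.

**Proposition 1.** Let $X,Y$ be nonzero finite-dimensional normed spaces and let $x,y$ be extreme points of $B_X,B_Y$. Then $x\otimes y$ is an extreme point of $\mathrm{conv}(B_X\otimes B_Y)$.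

**Proof.** As above, it suffices to show that if $x\otimes y=\sum_i\lambda_iu_i\otimes v_i$ with $\lambda_i>0$, $\sum\lambda_i=1$, $u_i\in B_X$, $v_i\in B_Y$, then every $u_i\otimes v_i$ equals $x\otimes y$. Extreme points of the ball have norm one, so we can choose norm-one functionals with $x^*(x)=1=y^*(y)$. Apply $y^*$ to the second factor:
$$x=\sum_i\lambda_i\,y^*(v_i)\,u_i=\sum_i\lambda_i|y^*(v_i)|\,\varepsilon_iu_i,\qquad \varepsilon_i=\operatorname{sign}y^*(v_i).$$
Taking norms, $1\le\sum_i\lambda_i|y^*(v_i)|$, so $|y^*(v_i)|=1$ for all $i$. Now $x$ is a convex combination of the points $\varepsilon_iu_i\in B_X$, so $\varepsilon_iu_i=x$ by extremality. In the same way, with $\delta_i=x^*(u_i)$, we get $\delta_i=\pm1$ and $\delta_iv_i=y$. Since $u_i=\varepsilon_ix$, we have $\delta_i=x^*(u_i)=\varepsilon_i$. So $u_i\otimes v_i=\varepsilon_i^2\,x\otimes y=x\otimes y$. $\square$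

In infinite dimensions the unit ball of the tensor product is a closed convex hull, and its points need not be finite convex combinations of elementary tensors. To get compactness back one passes to the bidual, and then it is natural to demand extremality in the bidual too. So the question becomes: if $x$ and $y$ cannot be split even inside the biduals of their spaces, can $x\otimes y$ be split inside the bidual of the tensor product? Precisely, it is the following question from García-Lirola, Grelier, Martínez-Cervantes and Rueda Zoca, "Extremal structure of projective tensor products", arXiv:2211.13559 (2022): *is $x\otimes y$ a preserved extreme point of $B_{X\widehat\otimes_\pi Y}$ whenever $x$ and $y$ are preserved extreme points of $B_X$ and $B_Y$?*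

We shall see that the answer is no, and then describe exactly what goes wrong.

## 2. The projective norm, the bidual, and two kinds of extreme point

All spaces are real Banach spaces and nonzero. $B_X$ is the closed unit ball, $S_X$ the unit sphere.

**Definition (projective tensor product).** $Z=X\widehat\otimes_\pi Y$ is the completion of $X\otimes Y$ under
$$\|z\|_\pi=\inf\Big\{\sum_{i=1}^n\|x_i\|\|y_i\|:\ z=\sum_{i=1}^nx_i\otimes y_i\Big\}.$$

We use the following textbook facts. $B_Z=\overline{\mathrm{conv}}(B_X\otimes B_Y)$. The dual $Z^*$ is the space of bounded bilinear forms $B$ on $X\times Y$, acting by $B(u\otimes v)=B(u,v)$. A form $B$ is the same thing as an operator $T\in L(X,Y^*)$, via $B(u,v)=(Tu)(v)$. For $\varphi\in X^*$, $\psi\in Y^*$, we write $\varphi\otimes\psi$ for the form $(u,v)\mapsto\varphi(u)\psi(v)$. Testing with such forms gives $\|u\otimes v\|=\|u\|\|v\|$.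

Put $K=B_{Z^{**}}$. By Goldstine's theorem $K$ is the weak$^*$ closure of $B_Z$, and it is $w^*$-compact.

**Definition (preserved extreme point).** Let $C$ be a bounded closed convex subset of a Banach space $V$. A point $z\in C$ is a preserved extreme point of $C$ if it is an extreme point of $\overline C^{w^*}$, the weak$^*$ closure of $C$ in $V^{**}$.

So $x$ is a preserved extreme point of $B_X$ if and only if it is extreme in $B_{X^{**}}$; in particular $\|x\|=1$. If $X$ is reflexive, preserved extreme points of $B_X$ are just extreme points of $B_X$.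

**Example (extreme but not preserved).** Let $V=\mathbb R\oplus\ell_1$ and
$$C=\Big\{(t,u):\ \|u\|_1\le1,\ \ \sum_{n\ge1}\tfrac{|u_n|}n\le t\le1\Big\},$$
which is bounded, closed and convex. On $C$ we have $t\ge0$, and $t=0$ forces $u=0$. Hence $(0,0)$ is extreme: if it is a midpoint of two points of $C$, both have $t=0$. Now let $\mathcal U$ be a free ultrafilter on $\mathbb N$ and let $\Psi\in\ell_1^{**}=\ell_\infty^*$ be $\Psi(f)=\lim_{\mathcal U}f_n$. The points $(\frac1n,\pm e_n)\in C$ converge weak$^*$ along $\mathcal U$ to $(0,\pm\Psi)$. Since $\Psi\neq0$, the point $(0,0)$ is the midpoint of two different points of $\overline C^{w^*}$, so it is not preserved.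

**Definition (denting point).** A slice of $B_X$ is a set $\{u\in B_X:\varphi(u)>\alpha\}$ with $\varphi\in X^*$, $\alpha\in\mathbb R$. A point $x\in B_X$ is denting if it lies in slices of $B_X$ of arbitrarily small diameter.

**Example.** In Euclidean $\ell_2$ every unit vector $x$ is denting: if $\|u\|_2\le1$ and $\langle u,x\rangle>1-\delta$, then $\|u-x\|_2^2\le2-2\langle u,x\rangle<2\delta$.

A space is strictly convex if $\|u\|=\|v\|=1$ and $\|u+v\|=2$ imply $u=v$. In such a space every $u\in S_X$ is extreme in $B_X$. Indeed, if $u=\frac12(v+w)$ with $v,w\in B_X$, then $2=\|v+w\|\le\|v\|+\|w\|$ forces $\|v\|=\|w\|=1$, so $v=w$.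

## 3. Weak limits of elementary tensors

Let us try to run the proof of Proposition 1 in general. One approximates $x\otimes y$ weak$^*$ by convex combinations of tensors $u\otimes v$, and the sign argument suggests that after a change of signs most of the $u$ should be weakly close to $x$ and most of the $v$ weakly close to $y$. (Lemma 4 below makes this exact.) In finite dimensions this finishes the proof, since $u\otimes v$ is then close to $x\otimes y$. In general, for nets $x_\alpha\to x$ and $y_\alpha\to y$ converging weakly and a bounded form $B$,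
$$B(x_\alpha,y_\alpha)-B(x,y)=B(x_\alpha-x,y_\alpha-y)+B(x,y_\alpha-y)+B(x_\alpha-x,y). \tag{1}$$
The last two terms tend to $0$, since $B(x,\cdot)\in Y^*$ and $B(\cdot,y)\in X^*$. The first term is where the argument stops, because it need not tend to $0$: in $\ell_2$ we have $e_n\to0$ weakly, but $B(e_n,e_n)=1$ for $B(u,v)=\sum u_nv_n$.

Can this failure be turned into a counterexample? Repeat the attempt of Section 1 in Euclidean $\ell_2$, with basis $e_0,e_1,\dots$, and with $e_n$, $n\to\infty$, in place of $e_1$. With $\Psi(B)=\lim_{\mathcal U}B(e_n,e_n)$ we find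
$$\frac{(e_0+te_n)\otimes(e_0\pm te_n)}{1+t^2}\ \longrightarrow\ \frac{e_0\otimes e_0\pm t^2\Psi}{1+t^2}$$
weak$^*$ along $\mathcal U$, because the mixed terms $B(e_0,e_n)$, $B(e_n,e_0)$ tend to $0$. The first obstacle of Section 1 is gone. The second remains: the midpoint is $\frac{1}{1+t^2}e_0\otimes e_0$.

So we want a norm in which adding $e_n$ to $e_0$ costs nothing. The norm $p(u)=\max\{|u_0|,(\sum_{n\ge1}u_n^2)^{1/2}\}$ does that, since $p(e_0\pm e_n)=1=p(e_0)$, but it does too much: $e_0$ is the midpoint of $e_0\pm e_n$, so it is not extreme in the ball of $p$. The way out is to ask that the cost be positive for each $n$ but tend to $0$ as $n\to\infty$. One adds to $p^2$ the square of a Hilbertian norm with weights that tend to $0$.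

## 4. A strictly convex renorming of $\ell_2$

The first lemma supplies strict convexity; it will be used twice.

**Lemma 2.** Let $p$ be a norm on a vector space $V$, complete for $p$. Let $r$ be a norm on $V$ that comes from an inner product, with $r\le cp$ for a constant $c$. Then $N=(p^2+r^2)^{1/2}$ is a norm equivalent to $p$, and it is strictly convex.

**Proof.** $N$ is the Euclidean norm of the pair $(p,r)$, so it is a norm, and $p\le N\le(1+c^2)^{1/2}p$. Suppose $N(u)=N(v)=1$ and $N(u+v)=2$. The parallelogram law for $r$ reads $r(u+v)^2+r(u-v)^2=2r(u)^2+2r(v)^2$, and $p(u+v)^2\le(p(u)+p(v))^2\le2p(u)^2+2p(v)^2$. Adding,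
$$4+r(u-v)^2=N(u+v)^2+r(u-v)^2\le2N(u)^2+2N(v)^2=4 .$$
So $r(u-v)=0$ and $u=v$. $\square$

**Theorem 3.** There are a strictly convex Banach space $X$ isomorphic to $\ell_2$ (so every point of $S_X$ is a preserved extreme point of $B_X$) and a point $x\in S_X$ such that $x\otimes x$ is not a preserved extreme point of $B_{X\widehat\otimes_\pi X}$.

**Step 1: the space.** We define the norm and check that all unit vectors are preserved extreme points. Let $X$ be $\ell_2$, with unit vectors $e_0,e_1,\dots$, under
$$\|u\|^2=\max\Big\{u_0^2,\ \sum_{n\ge1}u_n^2\Big\}+\sum_{n\ge0}4^{-n}u_n^2 . \tag{2}$$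
Here $\|u\|^2=p(u)^2+r(u)^2$ with $p$ as in Section 3 and $r(u)=(\sum_n4^{-n}u_n^2)^{1/2}$. We have $p\le\|\cdot\|_2\le\sqrt2\,p$, so $p$ is equivalent to $\|\cdot\|_2$. Also $r\le\|\cdot\|_2\le\sqrt2\,p$, and $r$ is a norm coming from an inner product. By Lemma 2, $\|\cdot\|$ is an equivalent strictly convex norm on $\ell_2$. Thus $X$ is reflexive, every $u\in S_X$ is extreme in $B_X=B_{X^{**}}$, and every $u\in S_X$ is a preserved extreme point.

**Step 2: two sequences in the ball.** We write down the tensors whose limits will split $x\otimes x$. Since $\|e_0\|^2=1+1=2$, the point $x=e_0/\sqrt2$ lies in $S_X$. For $n\ge1$,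
$$\|e_0\pm e_n\|^2=1+1+4^{-n}=:c_n^2,\qquad c_n\to\sqrt2 .$$
So
$$z_n^\pm=\frac{(e_0+e_n)\otimes(e_0\pm e_n)}{c_n^2}\in B_{X\widehat\otimes_\pi X}.$$

**Step 3: the limits.** Let $\mathcal U$ be a free ultrafilter on $\mathbb N$ and put
$$\Phi(B)=\lim_{\mathcal U}\tfrac12B(e_n,e_n).$$
This is a bounded linear functional of the form $B$, because $\|e_n\|^2=1+4^{-n}\le\frac54$ for $n\ge1$. So $\Phi\in(X\widehat\otimes_\pi X)^{**}$. For every bounded form $B$,
$$B(e_0+e_n,e_0\pm e_n)=B(e_0,e_0)\pm B(e_0,e_n)+B(e_n,e_0)\pm B(e_n,e_n).$$
The functionals $B(e_0,\cdot)$ and $B(\cdot,e_0)$ are bounded, and $(e_n)$ is weakly null in $X\cong\ell_2$, so the two mixed terms tend to $0$. Dividing by $c_n^2\to2$, we get along $\mathcal U$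
$$z_n^\pm(B)\longrightarrow\tfrac12B(e_0,e_0)\pm\Phi(B)=B(x,x)\pm\Phi(B).$$
So $x\otimes x+\Phi$ and $x\otimes x-\Phi$ both lie in the $w^*$-closure of $B_{X\widehat\otimes_\pi X}$, and their midpoint is $x\otimes x$.

**Step 4: the limits differ.** The form $B_0(u,v)=\sum_nu_nv_n$ is bounded on $X\times X$ because $X\cong\ell_2$, and $\Phi(B_0)=\frac12$. So $\Phi\ne0$, and $x\otimes x$ is not a preserved extreme point. $\blacksquare$

## 5. The set of weak defects and an exact criterion

The counterexample used only the first term on the right of (1). We now show that this term is the only possible obstruction.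

**Definition.** For $x\in B_X$, $y\in B_Y$ let $D_{x,y}\subseteq Z^{**}$ be the set of all $w^*$-limits of nets $(x_\alpha-x)\otimes(y_\alpha-y)$ with $x_\alpha\in B_X$, $y_\alpha\in B_Y$, $x_\alpha\to x$ and $y_\alpha\to y$ weakly.

Constant nets show that $0\in D_{x,y}$.

**Example.** In Theorem 3, $\pm\Phi\in D_{x,x}$. Put $x_n=(e_0+e_n)/c_n$ and $y_n^\pm=(e_0\pm e_n)/c_n$; these lie in $B_X$ and converge weakly to $x$. With $d_n=\frac1{c_n}-\frac1{\sqrt2}\to0$ we have $x_n-x=d_ne_0+\frac1{c_n}e_n$ and $y_n^\pm-x=d_ne_0\pm\frac1{c_n}e_n$, so $B(x_n-x,y_n^\pm-x)$ converges along $\mathcal U$ to $\pm\lim_{\mathcal U}\frac12B(e_n,e_n)=\pm\Phi(B)$.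

**Theorem A.** Let $x\in B_X$, $y\in B_Y$. Then $x\otimes y$ is a preserved extreme point of $B_Z$ if and only if $x,y$ are preserved extreme points of $B_X,B_Y$ and $0$ is an extreme point of $\overline{\mathrm{co}}^{w^*}D_{x,y}$.

The plan is to repeat Proposition 1 with probability measures in place of finite convex combinations. A Radon probability $\mu$ on a $w^*$-compact set $M\subseteq Z^{**}$ has barycenter $z\in Z^{**}$ if $z(B)=\int_M w(B)\,d\mu(w)$ for all $B\in Z^*$; the same definition applies in $X^{**}$. We use two standard facts from Phelps, *Lectures on Choquet's Theorem*, Propositions 1.2 and 1.4.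

Fact (a). Every point of the closed convex hull of a compact set $M$, when this hull is compact, is the barycenter of a Radon probability on $M$.

Fact (b) (Bauer). If $z$ is extreme in a compact convex set $C$, then $\delta_z$ is the only Radon probability on $C$ with barycenter $z$.

**Step 1: a test for extremality in $K$.** We want to check extremality on measures that live on limits of elementary tensors only. Let $G=B_X\otimes B_Y$ and $W=\overline G^{w^*}$. Since $B_Z=\overline{\mathrm{conv}}\,G$ and $K=\overline{B_Z}^{w^*}$, we have $K=\overline{\mathrm{co}}^{w^*}W$.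

Fact (c). If $z\in W$ and $\delta_z$ is the only Radon probability on $W$ with barycenter $z$, then $z$ is extreme in $K$. Indeed, let $z=\frac12(u+v)$ with $u,v\in K$, and represent $u,v$ by Radon probabilities $\mu_u,\mu_v$ on $W$ using (a). Then $\frac12(\mu_u+\mu_v)$ has barycenter $z$, so it equals $\delta_z$. Hence $\mu_u=\mu_v=\delta_z$ and $u=v=z$.

**Step 2: a compact space that remembers the factors.** A point of $W$ need not be an elementary tensor, so we carry the two factors along. Let $\Omega$ be the closure of $\{(u,v,u\otimes v):u\in B_X,v\in B_Y\}$ in $B_{X^{**}}\times B_{Y^{**}}\times K$, each factor with its $w^*$-topology. It is compact. Let $\pi_3:\Omega\to K$ be the third projection. Its image is compact, contains $G$, and is contained in $W=\overline G^{w^*}$; so $\pi_3(\Omega)=W$. Two properties follow.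

First, every Radon probability $\mu$ on $W$ is the image $\pi_3(\nu)$ of some Radon probability $\nu$ on $\Omega$. Since $\pi_3$ is onto $W$, the map $f\mapsto f\circ\pi_3$ is an isometric embedding of $C(W)$ in $C(\Omega)$. On its image, $f\circ\pi_3\mapsto\int f\,d\mu$ is a functional of norm $1$ taking the value $1$ at the constant $1$. A Hahn–Banach extension to $C(\Omega)$ has the same two properties, so it is positive, and by the Riesz theorem it is integration against a Radon probability $\nu$.

Second,
$$w(\varphi\otimes\psi)=\xi(\varphi)\,\eta(\psi)\qquad\text{for all }(\xi,\eta,w)\in\Omega,\ \varphi\in X^*,\ \psi\in Y^*, \tag{3}$$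
because both sides are continuous on $\Omega$ and agree on the dense set of triples $(u,v,u\otimes v)$.

**Step 3: the fiber over $(x,y)$.** We identify what remains undetermined when both factors are known. Let $W_{x,y}=\{w:(x,y,w)\in\Omega\}$. It is $w^*$-compact and consists of all $w^*$-limits of nets $x_\alpha\otimes y_\alpha$ with $x_\alpha\in B_X$, $y_\alpha\in B_Y$, $x_\alpha\to x$ and $y_\alpha\to y$ weakly. By (1), for such nets, $x_\alpha\otimes y_\alpha$ converges weak$^*$ to $w$ if and only if $(x_\alpha-x)\otimes(y_\alpha-y)$ converges weak$^*$ to $w-x\otimes y$. Hence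
$$W_{x,y}=x\otimes y+D_{x,y}. \tag{4}$$
In particular $D_{x,y}$ is $w^*$-compact, and so is $\overline{\mathrm{co}}^{w^*}D_{x,y}$, since $D_{x,y}$ is bounded.

**Step 4: the sign argument for measures.** This step is the measure version of Proposition 1.

**Lemma 4.** Let $x,y$ be preserved extreme points of $B_X,B_Y$, and let $\mu$ be a Radon probability on $W$ with barycenter $x\otimes y$. Then $\mu(W_{x,y})=1$.

**Proof.** Lift $\mu$ to $\nu$ on $\Omega$ by Step 2. Since $\|x\|=\|y\|=1$, choose $x^*\in S_{X^*}$, $y^*\in S_{Y^*}$ with $x^*(x)=1=y^*(y)$. Let $h(\xi,\eta,w)=\eta(y^*)$, a continuous function on $\Omega$ with $|h|\le1$, and let $h=h^+-h^-$ be its decomposition into positive and negative parts. For $f\in C(B_{X^{**}},w^*)$ put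
$$\Lambda f=\int_\Omega\big[h^+f(\xi)+h^-f(-\xi)\big]\,d\nu .$$
This corresponds to the sum $\sum\lambda_i|y^*(v_i)|\,\varepsilon_iu_i$ of Proposition 1. It is a positive functional of mass $m=\int|h|\,d\nu\le1$. For $\varphi\in X^*$, regarded as the function $\xi\mapsto\xi(\varphi)$, (3) gives
$$\Lambda\varphi=\int\eta(y^*)\,\xi(\varphi)\,d\nu=\int w(\varphi\otimes y^*)\,d\nu=(\varphi\otimes y^*)(x\otimes y)=\varphi(x).$$
Taking $\varphi=x^*$, where $|\xi(x^*)|\le1$, gives $1\le m$. So $m=1$, and $|h|=1$ $\nu$-a.e. Thus $\Lambda$ is a Radon probability on $B_{X^{**}}$ with barycenter $x$. Since $x$ is extreme in $B_{X^{**}}$, fact (b) gives $\Lambda=\delta_x$.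

Apply this to $f(\xi)=|\xi(\varphi)-\varphi(x)|$ with $\varphi\in X^*$. Then $\Lambda f=f(x)=0$, so both nonnegative integrands vanish $\nu$-a.e. Hence for each $\varphi$ the open set $\{h>0,\ \xi(\varphi)\ne\varphi(x)\}$ is $\nu$-null, and so is $\{h<0,\ \xi(\varphi)\neq-\varphi(x)\}$. The open set $\{h>0,\ \xi\ne x\}$ is the union over $\varphi$ of the first family. There may be uncountably many $\varphi$, but each compact subset of the union is covered by finitely many of these null sets, hence is null; by inner regularity of $\nu$ the union is null. Likewise $\{h<0,\ \xi\ne-x\}$ is null. Since $|h|=1$ a.e., we have $\xi\in\{x,-x\}$ $\nu$-a.e.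

Exchange the roles of $X$ and $Y$, using $k=\xi(x^*)$ in place of $h$. We find that $\nu$-a.e. either $k=1$ and $\eta=y$, or $k=-1$ and $\eta=-y$. If $\xi=x$ then $k=1$, and if $\xi=-x$ then $k=-1$. So $\nu$-a.e. $(\xi,\eta)=(x,y)$ or $(\xi,\eta)=(-x,-y)$.

In the first case $w\in W_{x,y}$ by definition. In the second case, $(-x,-y,w)\in\Omega$ is the limit of some net $(u_\alpha,v_\alpha,u_\alpha\otimes v_\alpha)$; then $(x,y,w)$ is the limit of $(-u_\alpha,-v_\alpha,(-u_\alpha)\otimes(-v_\alpha))$, so again $w\in W_{x,y}$. Therefore $\mu(W_{x,y})=\nu(\pi_3^{-1}(W_{x,y}))=1$. $\square$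

**Step 5: sufficiency in Theorem A.** Assume that $x,y$ are preserved extreme and $0$ is extreme in $\overline{\mathrm{co}}^{w^*}D_{x,y}$. Let $\mu$ be a Radon probability on $W$ with barycenter $x\otimes y$. By Lemma 4 and (4), $\mu$ lives on $x\otimes y+D_{x,y}$. Its translate by $-x\otimes y$ is a Radon probability on $D_{x,y}$ with barycenter $0$. By (b), applied in the compact convex set $\overline{\mathrm{co}}^{w^*}D_{x,y}$, this translate is $\delta_0$. So $\mu=\delta_{x\otimes y}$, and by (c) $x\otimes y$ is extreme in $K$.

**Step 6: necessity in Theorem A.** Let $x\otimes y$ be extreme in $K$. Then $\|x\|\|y\|=\|x\otimes y\|=1$, so $\|x\|=\|y\|=1$. The map $J:X\to Z$, $Ju=u\otimes y$, is an isometric embedding, since $\|u\otimes y\|=\|u\|$. Hence $J^{**}:X^{**}\to Z^{**}$ is an isometric embedding as well. If $x=\frac12(\xi_1+\xi_2)$ with $\xi_i\in B_{X^{**}}$, then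
$$x\otimes y=\tfrac12(J^{**}\xi_1+J^{**}\xi_2),\qquad J^{**}\xi_i\in K,$$
so $J^{**}\xi_1=J^{**}\xi_2$ and $\xi_1=\xi_2$. Thus $x$ is a preserved extreme point of $B_X$, and by symmetry $y$ is one of $B_Y$. Finally, (4) gives $x\otimes y+D_{x,y}=W_{x,y}\subseteq K$, and $K$ is convex and $w^*$-closed, so $x\otimes y+\overline{\mathrm{co}}^{w^*}D_{x,y}\subseteq K$. If $0=\frac12(d_1+d_2)$ with $d_1,d_2\in\overline{\mathrm{co}}^{w^*}D_{x,y}$, then $x\otimes y$ is the midpoint of the points $x\otimes y+d_i\in K$, so $d_1=d_2=0$. So $0$ is extreme in $\overline{\mathrm{co}}^{w^*}D_{x,y}$. $\blacksquare$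

## 6. Weak-to-norm continuity, denting points, compact operators

The simplest way to satisfy the criterion is to have $D_{x,y}=\{0\}$.

**Corollary B.** Let $x,y$ be preserved extreme points of $B_X,B_Y$. If $T|_{B_X}$ is weak-to-norm continuous at $x$ for every $T\in L(X,Y^*)$, then $x\otimes y$ is a preserved extreme point of $B_Z$. In particular this holds if $x$ is a denting point of $B_X$, or if every bounded operator $X\to Y^*$ is compact.

**Step 1: the general statement.** We show $D_{x,y}=\{0\}$. Let $B(u,v)=(Tu)(v)$ with $T\in L(X,Y^*)$, and let $x_\alpha\to x$, $y_\alpha\to y$ weakly in $B_X$, $B_Y$. Then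
$$|B(x_\alpha-x,y_\alpha-y)|\le\|Tx_\alpha-Tx\|\,\|y_\alpha-y\|\le2\|Tx_\alpha-Tx\|\to0 .$$
So every element of $D_{x,y}$ vanishes on every $B$. The point $0$ is extreme in $\{0\}$, and Theorem A applies.

**Step 2: denting points.** Let $x$ be denting. Slices of $B_X$ are relatively weakly open, and there are slices of arbitrarily small diameter containing $x$. So the identity $(B_X,w)\to(B_X,\|\cdot\|)$ is continuous at $x$, and then so is $T|_{B_X}$ from weak to norm for every bounded $T$.

A denting point is also automatically a preserved extreme point, so for it the assumption on $x$ is no restriction. To see this, let $x=\frac12(\xi_1+\xi_2)$ with $\xi_i\in B_{X^{**}}$, let $\varepsilon>0$, and let $S=\{u\in B_X:\varphi(u)>\alpha\}$ be a slice that contains $x$ and has diameter $<\varepsilon$. For some $i$ we have $\xi_i(\varphi)\ge\varphi(x)>\alpha$. By Goldstine, $\xi_i$ is the $w^*$-limit of a net in $B_X$, and this net is eventually in $S$; so $\xi_i\in\overline S^{w^*}$. Since $S\subseteq x+\varepsilon B_X$, we get $\xi_i\in x+\varepsilon B_{X^{**}}$. As $\xi_1-x=-(\xi_2-x)$,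 both $\|\xi_1-x\|$ and $\|\xi_2-x\|$ are at most $\varepsilon$. Let $\varepsilon\to0$.

**Step 3: compact operators.** Let $T$ be compact and $x_\alpha\to x$ weakly in $B_X$. Then $Tx_\alpha\to Tx$ weakly, and the net $(Tx_\alpha)$ lies in a norm-compact set. Every norm cluster point must equal the weak limit $Tx$, so $Tx_\alpha\to Tx$ in norm. $\blacksquare$

In Euclidean $\ell_2$ all unit vectors are denting, so there $x\otimes y$ is preserved extreme for all unit vectors $x,y$. In the space of Theorem 3, by contrast, $x=e_0/\sqrt2$ is not denting: the points $x_n=(e_0+e_n)/c_n\in B_X$ converge weakly to $x$, so every slice containing $x$ contains $x_n$ for large $n$, whereas $\|x_n-x\|\ge p(x_n-x)\ge\frac1{c_n}\ge\frac23$, since $c_n^2\le\frac94$. The next theorem says that for reflexive $X$ this is exactly the point.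

## 7. Which points work with every reflexive partner

**Theorem C.** Let $x$ be a preserved extreme point of $B_X$. The following are equivalent:

1. $x\otimes y$ is preserved extreme in $B_{X\widehat\otimes_\pi Y}$ for every reflexive $Y$ and every extreme point $y$ of $B_Y$;
2. the same for every separable, reflexive, strictly convex $Y$ and every $y\in S_Y$;
3. for every reflexive $E$ and every $R\in L(X,E)$, $R|_{B_X}$ is weak-to-norm continuous at $x$.

If $X$ is reflexive, these are also equivalent to each of:

4. $x$ is a denting point of $B_X$;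
5. $x\otimes y$ is preserved extreme for every Banach space $Y$ and every preserved extreme point $y$ of $B_Y$.

**Step 1: (3)⇒(1)⇒(2).** These are the easy implications. If $Y$ is reflexive, then $Y^*$ is reflexive, and an extreme point $y$ of $B_Y=B_{Y^{**}}$ is preserved. By (3) with $E=Y^*$, the hypothesis of Corollary B holds, which gives (1). In a strictly convex space every unit vector is extreme, so (1) implies (2).

For (2)⇒(3) we assume that (3) fails and build a partner $Y$ for which (2) fails. In Theorem 3 the perturbation $e_n$ of the first factor was paired with the perturbation $e_n$ of the second. Here the first factor will be perturbed by $a_i$ with $\|Ra_i\|\ge\varepsilon$, and the natural partner of $a_i$ is a functional that norms $Ra_i$. Two adjustments are needed. The partners must tend weakly to $0$, so we subtract their weak limit. And $Y$ must be separable and strictly convex, so we want only countably many functionals; this is the purpose of the next step.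

**Step 2: a countable set of perturbations (Kaplansky's argument).** Suppose (3) fails. Then there are a reflexive $E$, an operator $R\in L(X,E)$ and $\varepsilon>0$ such that every weak neighborhood of $x$ in $B_X$ contains some $u$ with $\|R(u-x)\|\ge\varepsilon$. In other words, $0$ lies in the weak closure of
$$A=\{u-x:\ u\in B_X,\ \|R(u-x)\|\ge\varepsilon\}.$$
We find a countable $A_0\subseteq A$ with $0$ still in its weak closure. Fix $n$. For each $a\in A$ the set
$$\{(g_1,\dots,g_n)\in(B_{X^*})^n:\ |g_j(a)|<\tfrac1n\text{ for all }j\le n\}$$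
is $w^*$-open in $(B_{X^*})^n$. These sets cover $(B_{X^*})^n$, because $0$ is in the weak closure of $A$. By $w^*$-compactness finitely many of them cover; let $A_n\subseteq A$ be the corresponding finite set and $A_0=\bigcup_nA_n$. To check the claim, let $f_1,\dots,f_m\in X^*$ and $\delta>0$. Scaling the $f_j$ and $\delta$ by a common factor, we may assume $\|f_j\|\le1$. Choose $n\ge\max\{m,1/\delta\}$ and use the tuple $(f_1,\dots,f_m,0,\dots,0)\in(B_{X^*})^n$: some $a\in A_n$ has $|f_j(a)|<\frac1n\le\delta$ for all $j$.

Fix a net $(a_i)$ in $A_0$ with $a_i\to0$ weakly.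

**Step 3: weakly null partners.** For each $a\in A_0$ pick $g_a\in S_{E^*}$ with $g_a(Ra)=\|Ra\|\ge\varepsilon$. Let $E_1=\overline{\mathrm{span}}\{g_a:a\in A_0\}\subseteq E^*$. It is nonzero, separable because $A_0$ is countable, and reflexive as a closed subspace of the reflexive space $E^*$. Since $B_{E_1}$ is weakly compact, we may pass to a subnet such that $g_{a_i}\to g\in B_{E_1}$ weakly. Put
$$h_i=\tfrac12(g_{a_i}-g),\qquad\|h_i\|\le1,\qquad h_i\to0\text{ weakly in }E_1 .$$

**Step 4: the space $Y$.** We imitate (2), with $E_1$ in the role of the coordinates $n\ge1$. Since $E_1$ is separable, there is a sequence $(\zeta_k)_{k\ge1}\subseteq B_{E_1^*}$ that separates the points of $E_1$: take functionals norming the members of a dense sequence. Let $q(h)^2=\sum_{k\ge1}4^{-k}\zeta_k(h)^2$, and let $Y=\mathbb R\oplus E_1$ with the norm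
$$N(t,h)^2=\max\{t^2,\|h\|^2\}+t^2+q(h)^2 .$$
Here $N^2=p^2+r^2$ with $p(t,h)=\max\{|t|,\|h\|\}$, which is complete, and $r(t,h)^2=t^2+q(h)^2$. The function $r$ comes from an inner product, is a norm because the $\zeta_k$ separate points, and satisfies $r^2\le t^2+\frac13\|h\|^2\le2p^2$. By Lemma 2, $N$ is strictly convex and equivalent to $p$. Since $\mathbb R\oplus E_1$ is separable and reflexive, $Y$ is separable, reflexive and strictly convex.

We have $N(1,0)^2=2$; let $y=(1,0)/\sqrt2\in S_Y$. On bounded sets, the series defining $q^2$ converges uniformly and its terms are weakly continuous, so $q$ is weakly continuous there and $q(h_i)\to0$. Because $\|h_i\|\le1$,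
$$N(1,\pm h_i)=(2+q(h_i)^2)^{1/2}\to\sqrt2 .$$

**Step 5: splitting $x\otimes y$.** Put $x_i=x+a_i\in B_X$ and $y_i^\pm=(1,\pm h_i)/N(1,h_i)\in B_Y$. The net $\frac1{\sqrt2}a_i\otimes(0,h_i)$ is bounded, so after passing to a subnet it converges weak$^*$ to some $\Phi\in Z^{**}$. For $B\in Z^*$,
$$B(x_i,(1,\pm h_i))=B(x_i,(1,0))\pm B(x,(0,h_i))\pm B(a_i,(0,h_i)).$$
Here $B(x_i,(1,0))\to B(x,(1,0))$ because $a_i\to0$ weakly, and $B(x,(0,h_i))\to0$ because $h\mapsto B(x,(0,h))$ belongs to $E_1^*$ and $h_i\to0$ weakly. Dividing by $N(1,h_i)\to\sqrt2$, we obtain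
$$x_i\otimes y_i^\pm\ \longrightarrow\ x\otimes y\pm\Phi\qquad\text{weak}^*,$$
so $x\otimes y\pm\Phi\in K$.

It remains to see that $\Phi\ne0$. Let $B_0(u,(t,h))=h(Ru)$, a bounded form on $X\times Y$. Then
$$B_0(a_i,(0,h_i))=\tfrac12\big(g_{a_i}(Ra_i)-g(Ra_i)\big)=\tfrac12\big(\|Ra_i\|-g(Ra_i)\big)\ge\tfrac12\big(\varepsilon-g(Ra_i)\big),$$
and $g(Ra_i)\to0$ since $g\circ R\in X^*$. Hence $\Phi(B_0)\ge\varepsilon/(2\sqrt2)>0$. So $x\otimes y$ is the midpoint of two different points of $K$, although $Y$ is separable, reflexive and strictly convex and $y\in S_Y$. Thus (2) fails. This proves (2)⇒(3).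

**Step 6: reflexive $X$.** We need a classical lemma to replace weak neighborhoods by slices.

**Lemma 5 (Choquet).** Let $C$ be a weakly compact convex subset of a Banach space and $x$ an extreme point of $C$. Then every weak neighborhood of $x$ in $C$ contains a slice of $C$ that contains $x$.

**Proof.** We may take the neighborhood to be $V=\{u\in C:f_j(u)>\alpha_j,\ j\le n\}$ with continuous linear functionals $f_j$ and real numbers $\alpha_j<f_j(x)$. The sets $C_j=\{u\in C:f_j(u)\le\alpha_j\}$ are weakly compact and convex, and $C\setminus V=\bigcup_jC_j$. If all $C_j$ are empty, then $V=C$ and any slice containing $x$ will do. Otherwise let $M=\mathrm{conv}\bigcup_jC_j$, the set of all $\sum_j\lambda_jc_j$ with $c_j\in C_j$, over the nonempty $C_j$; it is weakly compact as a continuous image of a compact set. If $x=\sum_j\lambda_jc_j$ were in $M$, extremality would give $x=c_j$ for some $j$ with $\lambda_j>0$, contradicting $f_j(x)>\alpha_j$. So $x\notin M$, and by Hahn–Banach there are a functional $f$ and $\alpha$ with $f(x)>\alpha\ge\sup_Mf$. The slice $\{u\in C:f(u)>\alpha\}$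 contains $x$ and misses $M\supseteq C\setminus V$. $\square$

Let $X$ be reflexive. For (3)⇒(4), take $E=X$ and $R=\mathrm{id}_X$: for each $\varepsilon>0$ there is a relatively weakly open neighborhood of $x$ in $B_X$ of diameter $<\varepsilon$. The ball $B_X$ is weakly compact and $x$ is extreme in it, so by Lemma 5 this neighborhood contains a slice containing $x$. Hence $x$ is denting. The implication (4)⇒(5) is Corollary B. For (5)⇒(1), recall that extreme points of the ball of a reflexive $Y$ are preserved. $\blacksquare$

## 8. The tensor of Theorem 3 is exposed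

A point $z$ of a set $C$ is exposed if some continuous linear functional attains its maximum over $C$ at $z$ and only there. An exposed point of a convex set is extreme.

**Proposition D.** Let $X$ and $x=e_0/\sqrt2$ be as in Theorem 3. Then $x\otimes x$ is an exposed point, hence an extreme point, of $B_{X\widehat\otimes_\pi X}$, although it is not a preserved extreme point.

**Step 1: a functional exposing $x$.** Let $\varphi(u)=\sqrt2\,u_0$. By (2), $\|u\|^2\ge2u_0^2+\sum_{n\ge1}4^{-n}u_n^2$. So $|\varphi(u)|\le\|u\|$, and $\varphi(x)=1$; thus $\|\varphi\|=1$. If $\|u\|\le1$ and $\varphi(u)=1$, then $2u_0^2=1$ and the same inequality forces $\sum_{n\ge1}4^{-n}u_n^2\le0$, so $u=x$.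

**Step 2: measures that attain $\varphi\otimes\varphi$.** We claim that $\varphi\otimes\varphi$, a functional of norm one on $Z=X\widehat\otimes_\pi X$, exposes $x\otimes x$. Let $z\in B_Z$ with $(\varphi\otimes\varphi)(z)=1$. With the notation of Section 5, where $Y=X$, represent $z$ by a Radon probability on $W$ using (a), and lift it to $\nu$ on $\Omega$. By (3), $1=\int\xi(\varphi)\eta(\varphi)\,d\nu$, and both factors have modulus at most $1$. So $\nu$-a.e. $\xi(\varphi)=\eta(\varphi)=1$ or $\xi(\varphi)=\eta(\varphi)=-1$. Since $X$ is reflexive, $\xi,\eta\in B_X$, and Step 1 gives $(\xi,\eta)=(x,x)$ or $(\xi,\eta)=(-x,-x)$ $\nu$-a.e.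

**Step 3: the matrix of $z$ determines $z$.** Let $e_i^*$ be the coordinate functionals. By (3) and Step 2,
$$(e_i^*\otimes e_j^*)(z)=\int e_i^*(\xi)e_j^*(\eta)\,d\nu=e_i^*(x)e_j^*(x)=(e_i^*\otimes e_j^*)(x\otimes x)\qquad\text{for all }i,j .$$
Let $P_N$ be the projection of $X$ onto the span of $e_0,\dots,e_N$. By (2), $\|P_Nu\|\le\|u\|$, and $P_Nu\to u$ for every $u$. The operator $P_N\otimes P_N$ on $Z$ has norm at most $1$ and satisfies
$$(P_N\otimes P_N)v=\sum_{i,j\le N}(e_i^*\otimes e_j^*)(v)\,e_i\otimes e_j ,$$
first for elementary tensors and then for all $v\in Z$ by linearity and continuity. Hence $(P_N\otimes P_N)(z-x\otimes x)=0$ for all $N$. On the other hand $(P_N\otimes P_N)v\to v$ in norm for elementary tensors $v$, hence for all $v$ in the algebraic tensor product, and by density and the uniform bound for all $v\in Z$. So $z=x\otimes x$, and $\varphi\otimes\varphi$ exposes $x\otimes x$. Theorem 3 says that this point is not a preserved extreme point. $\blacksquare$
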